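# Additive complements with a small product of counting functions and a positive exponent

## Binary digits settle $\delta\ge 1$

**Definition (counting function, additive complements).** For a set $A$ of nonnegative integers write $A(x)=|\{a\in A: a\le x\}|$. Two sets $A,B$ of nonnegative integers are *additive complements* if every sufficiently large integer can be written as $a+b$ with $a\in A$ and $b\in B$.

We write $F(x)\asymp G(x)$ when, for large $x$, each of $F,G$ is at most a constant times the other. Throughout, $\log$ is the natural logarithm.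

How small can the product $A(x)B(x)$ be? Suppose every integer $t\ge t_0$ lies in $A+B$. If $t_0\le t\le x$ and $t=a+b$, then $a,b\le x$. There are at least $x-t_0$ integers in $[t_0,x]$, and each needs its own pair, so
$$A(x)B(x)\ge x-t_0 .\tag{1}$$
Hence $\liminf A(x)B(x)/x\ge 1$ for every pair of additive complements, and a pair with $\limsup A(x)B(x)/x\le 1+\delta$ wastes little if $\delta$ is small.

There is a dull way to waste nothing. Take $A=\{0,1,\dots,m-1\}$ and let $B$ be the set of nonnegative multiples of $m$. For large $x$ the product is $m(\lfloor x/m\rfloor+1)\sim x$. But $A$ is finite. We want both sets to be large, meaning that the smaller counting function should be at least a fixed positive power of $x$. The question, from Jin-Hui Fang and Csaba Sándor, "On function $SX$ of additive complements", arXiv:2210.09680 (2022), is this.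

*Is it true that for any $\delta>0$ there are additive complements $A$ and $B$ such that*
$$\limsup_{x\to\infty}\frac{A(x)B(x)}{x}\le 1+\delta\quad\text{and}\quad \liminf_{x\to\infty}\frac{\log\min\{A(x),B(x)\}}{\log x}>0\ ?$$

For $\delta\ge1$ this is easy. Let $A$ be the set of sums of distinct powers of $4$ (including $0$), and let $B=2A$. Thus $A$ uses the even binary positions and $B$ the odd ones, so every nonnegative integer is $a+b$ in exactly one way. Consequently the $A(x)B(x)$ sums $a+b$ with $a,b\le x$ are distinct integers in $[0,2x]$, and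
$$A(x)B(x)\le 2x+1 .$$
So the $\limsup$ is at most $2=1+1$. If $4^n\le x<4^{n+1}$, then $2^n\le A(x)\le 2^{n+1}$, since exactly $2^n$ elements of $A$ are below $4^n$. This gives $A(x)\asymp x^{1/2}$, and $B(x)=A(x/2)\asymp x^{1/2}$ as well. The exponent is $\tfrac12$, and the case $\delta\ge 1$ is done.

By hand: at $x=21=16+4+1$ we have $A(21)=8$ and $B\cap[0,21]=\{0,2,8,10\}$, so $A(21)B(21)/21=32/21>1.5$. The waste is real. What changes if $\delta$ is small?

## Digit splittings never get below $4/3$

The sensible first attempt is a better choice of digits. Take integers $g_i\ge2$ and put $W_0=1$, $W_{i+1}=g_iW_i$. Every nonnegative integer is uniquely $\sum_i d_iW_i$ with $0\le d_i<g_i$. Give each position $i$ to $A$ or to $B$, and let $A$ (respectively $B$) consist of the numbers whose nonzero digits all sit in its own positions. For a positive exponent both sets must be infinite, so both own infinitely many positions. Two adjacent positions with the same owner can be merged into one position of radix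 $g_ig_{i+1}$, so we may assume that the owners alternate.

Let position $i\ge1$ belong to $A$, and let $m=|A\cap[0,W_i)|$. The numbers below $W_i$ are exactly those using positions below $i$, each with a unique representation, so $|B\cap[0,W_i)|=W_i/m$. Position $i-1$ belongs to $B$, so every element of $A$ below $W_i$ is in fact below $W_{i-1}\le W_i/2$. Put $x=W_i+W_{i-1}\le\frac32W_i$. Both $a$ and $W_i+a$ are counted by $A(x)$ for each $a\in A\cap[0,W_i)$, so $A(x)\ge 2m$ and $B(x)\ge W_i/m$. Therefore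
$$\frac{A(x)B(x)}{x}\ge\frac{2W_i}{\frac32W_i}=\frac43 ,$$
and this happens for infinitely many $x$. No digit splitting answers the question for $\delta<\frac13$.

The calculation shows where it fails: when $A$ grows, it doubles at least, quickly, while $B$ still has the density $1/m$ adapted to $m$ elements of $A$. To keep the waste small, $A$ must grow by a factor $1+\varepsilon$ at a time.

## Growing by a factor $1+\varepsilon$, and the congruences this seems to require

Here is a model, not yet a construction. Suppose $A$ has $m$ elements, $B$ has density $1/m$, and the ratio $A(x)B(x)/x$ is about $1$. Near some height $Z$ let $A$ grow to $qm$ elements with $q=1+\varepsilon$. The ratio jumps to about $q$. At a later height $T=\tau Z$, let $B$ switch to density $1/(qm)$. For $x>T$ the ratio is then about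
$$\frac{qm}{x}\Bigl(\frac Tm+\frac{x-T}{qm}\Bigr)=1+\frac{\varepsilon T}{x},$$
which has dropped to $1+\varepsilon/\sigma$ when $x=\sigma T$. There we start again. During one round $x$ is multiplied by $\sigma\tau$ and $A$ by $1+\varepsilon$, so the exponent is $\log(1+\varepsilon)/\log(\sigma\tau)$, which is positive.

Why not switch $B$ at $Z$ itself? A number $t$ beyond the switch is to be written as $a+b$ with $a$ possibly of size about $Z$, so the new part of $B$ must start about $Z$ before the switch, where the old part is also present. The overlap costs a proportion of about $Z/T=1/\tau$, so we want $\tau$ large.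

What is missing is a set $A$ for which this works. Let $m_0\le m_1\le\dots$ be the sizes of $A$ at the stages, and let $a_0<a_1<\cdots$ be its elements. If $B$ consists of the multiples of $m_k$ at stage $k$, we need $a_0,\dots,a_{m_k-1}$ to form a complete residue system modulo $m_k$. Doubling made this easy, since $m_k\mid m_{k+1}$. With ratio $1+\varepsilon$ the moduli do not divide each other, and the natural demand is $a_j\equiv j\pmod {m_k}$ for all $k$ with $m_k>j$. But this demand is fatal: if $m_k\to\infty$, then $a_j-j$ is divisible by arbitrarily large integers, so $a_j=j$, and $A$ is everything.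

Two changes get past this point.

1. *Forget old elements.* An element that enters $A$ at stage $l$ is used only at stages $k$ with $\lfloor k/2\rfloor\le l\le k$. At stage $k$ we then lose all elements that entered before stage $\lfloor k/2\rfloor$. This is harmless if they are a vanishing proportion.
2. *One common modulus instead of many.* At stage $k$ ask that $a_j\equiv j$ modulo one integer $Q_k$, much larger than $m_k$, for the elements in use. Modulo $Q_k$, these look like an interval of residues of some length $w_k$. Cut the integers into blocks of length $Q_k$ and put into $B$, in each block, the multiples of $w_k$ counted from the left end. Since $w_k$ need not divide $Q_k$, each block is slightly wasteful, by a factor of at most $1+w_k/Q_k$.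

To have $a_j\equiv j\pmod {Q_k}$ for free, let the heights $Z_0\mid Z_1\mid Z_2\mid\cdots$ form a divisor chain, let an element entering at stage $l$ be $a_j=Z_l+j$, and take $Q_k=Z_{\lfloor k/2\rfloor}$. If $l\ge\lfloor k/2\rfloor$, then $Q_k\mid Z_l$.

## Three statements: every $\delta>0$, the exponent as $\delta\to0$, and no rate at $\delta=0$

The answer to the question is yes.

**Theorem A.** Let $0<\delta\le1$ and
$$c=\frac{\log(1+\delta/4)}{\log(4\lceil 40/\delta\rceil)}>0 .$$
There are additive complements $A,B$ with $\limsup_{x\to\infty}\frac{A(x)B(x)}{x}\le1+\delta$ and $\lim_{x\to\infty}\frac{\log\min\{A(x),B(x)\}}{\log x}=c>0$; in fact $\min\{A(x),B(x)\}\asymp x^c$. (For $\delta>1$ use the pair for $\delta=1$.)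

For the other statements, recall two known results quoted with the problem. Narkiewicz (1959): additive complements with $A(x)B(x)=(1+o(1))x$ satisfy $\lim_{x\to\infty}\frac{\log\min\{A(x),B(x)\}}{\log x}=0$. The second one: if $\limsup_{x\to\infty}\frac{A(x)B(x)}{x}=1+\delta$ with $0\le\delta<C_0=\frac12(-3-\sqrt2+\sqrt{3+12\sqrt2})=0.027315\ldots$, then $\limsup_{x\to\infty}\frac{\log\min\{A(x),B(x)\}}{\log x}\le f(\delta)$, where
$$f(\delta)=\log_2\frac{(2\delta+2)^2}{3-2\delta+\sqrt{(3-2\delta)^2-(2\delta+2)^3}},$$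
and $f(0)=0$, $f(C_0)=\frac12$, with $f$ strictly increasing on $[0,C_0]$.

**Theorem B.** Let $c^*(\delta)$ be the supremum of $\liminf_{x\to\infty}\frac{\log\min\{A(x),B(x)\}}{\log x}$ over additive complements with $\limsup A(x)B(x)/x\le1+\delta$. As $\delta\to0^+$,
$$c^*(\delta)\ge(1-o(1))\frac{\delta}{\log(1/\delta)} .$$
The known bound just quoted gives $c^*(\delta)\le f(\delta)=\left(\frac{7}{\log2}+o(1)\right)\delta$, so the two bounds differ by a factor $O(\log(1/\delta))$.

The exact order of $c^*(\delta)$ is not determined here.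

**Theorem C (Narkiewicz's theorem admits no rate).** For every function $\varphi(x)\ge0$ with $\varphi(x)\to0$ there are additive complements with $A(x)B(x)=(1+o(1))x$ and $\min\{A(x),B(x)\}\ge x^{\varphi(x)}$ for all large $x$.

All three follow from one construction with parameters. The parameters may vary with the stage, which only Theorem C needs.

## The sets $A$ and $B$

**Parameters.** For $k\ge0$ let $\varepsilon_k\in(0,1]$ and let $\sigma_k,\tau_k\ge4$ be integers, with limits $\varepsilon_k\to\varepsilon\in[0,1]$, $\sigma_k\to\sigma\in[4,\infty]$, $\tau_k\to\tau\in[4,\infty]$. We use $1/\infty=0$. Put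
$$Z_0=1,\quad T_k=\tau_kZ_k,\quad Z_{k+1}=\sigma_kT_k,\quad P_k=\prod_{i=1}^k(1+\varepsilon_i),\quad m_k=\lceil P_k\rceil,\quad m_{-1}=0 ,$$
and assume
$$P_k/P_{\lfloor k/2\rfloor}\to\infty .\tag{H}$$

Hypothesis (H) is what makes old elements negligible. It holds for constant $\varepsilon_k=\varepsilon>0$, because then the quotient is at least $(1+\varepsilon)^{k/2}$. It is stronger than $P_k\to\infty$: for $\varepsilon_k=\frac1{k+1}$ the product telescopes to $P_k=\frac{k+2}{2}$, which tends to infinity, but $P_k/P_{\lfloor k/2\rfloor}$ stays bounded.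

We collect simple facts. Since $Z_{k+1}=\sigma_k\tau_kZ_k$ with $\sigma_k\tau_k\ge16$, we have
$$Z_i\mid Z_k\ \text{ and }\ Z_k/Z_i\ge16^{k-i}\quad(i\le k),\qquad Z_k\le T_k<Z_{k+1}.$$
Since $P_k\le2^k$ and $2^k$ is an integer, $m_k\le2^k\le16^k\le Z_k$. Since $P_{\lfloor k/2\rfloor}\ge1$, (H) gives $P_k\to\infty$, so rounding up does not matter in the limit:
$$\frac{m_{k+1}}{m_k}\to q:=1+\varepsilon .$$

**The set $A$.** For $j\ge0$ there is a unique $k\ge 0$ with $m_{k-1}\le j<m_k$. Put $a_j=Z_k+j$, and say that $a_j$ *enters at stage $k$*. Let $A=\{a_j:j\ge0\}$. Since $0\le j<m_k\le Z_k$,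
$$Z_k\le a_j<2Z_k\le Z_{k+1}\qquad\text{if } a_j\text{ enters at stage }k. \tag{2}$$
So different stages occupy disjoint ranges, and the $a_j$ are distinct. If $Z_k\le x<Z_{k+1}$, then by (2) all $m_{k-1}$ elements from stages before $k$ are below $Z_k\le x$, and every element from stages after $k$ is at least $Z_{k+1}>x$. Hence
$$m_{k-1}\le A(x)\le m_k\qquad(Z_k\le x<Z_{k+1}).\tag{3}$$

**The set $B$.** Let $h=h(k)=\lfloor k/2\rfloor$ and
$$Q_k=Z_h,\qquad w_k=m_k-m_{h-1}.$$
Three comparisons are needed. First, $m_{h-1}\le m_h\le P_h+1\le2P_h$ and $m_k\ge P_k$, so $m_{h-1}/m_k\le2P_h/P_k\to0$ by (H), and therefore $w_k\sim m_k$. Second, $h\ge(k-1)/2$ gives $m_k/Q_k\le2^k/16^{(k-1)/2}=4\cdot2^{-k}\to0$. Third, $Q_k/Z_k\le16^{-(k-h)}\le16^{-k/2}\to0$. In particular there is $k_0$ with $1\le w_k\le Q_k$ for all $k\ge k_0$. Fix it. For $k\ge k_0$ put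
$$B_k=\{b\in\mathbb Z_{\ge0}:\ \text{the residue of } b\text{ in }[0,Q_k)\text{ modulo }Q_k\text{ is a multiple of }w_k\},$$
$$B=\bigcup_{k\ge k_0}\bigl(B_k\cap[T_k-2Z_k,\,T_{k+1}]\bigr).$$

*A small instance.* Take $\varepsilon_k=1$ and $\sigma_k=\tau_k=4$. Then $Z_k=16^k$, $m_k=2^k$, and $A$ begins
$$1,\quad 17,\quad 258,\ 259,\quad 4100,\ 4101,\ 4102,\ 4103,\ \dots$$
For $k=2$: $h=1$, $Q_2=16$, $w_2=4-1=3$, so $B_2$ consists of the numbers congruent to $0,3,6,9,12,15$ modulo $16$. The elements in use are $a_1,a_2,a_3=17,258,259$, congruent to $1,2,3$ modulo $16$. Also $T_2=1024$. One may take $k_0=2$ here: $w_k\ge1$ is clear, and $w_k\le2^k\le4^{k-1}\le Q_k$ for $k\ge2$. To represent $t=1030$, compute $t-m_0=1029\equiv5=1\cdot3+2\pmod{16}$. The remainder $2$ selects $a_{1+2}=259$, and $1030-259=771=48\cdot16+3$ is in $B_2$. It also lies in $[T_2-2Z_2,T_3]$, since $T_2-2Z_2=512$. The general proof is this computation.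

## Every $t\ge T_{k_0}$ lies in $A+B$

**Purpose.** We show that $A$ and $B$ are additive complements, by one division with remainder.

Let $k\ge k_0$ and let $t\in[T_k,T_{k+1}]$ be an integer. Let $\rho\in[0,Q_k)$ be the residue of $t-m_{h-1}$ modulo $Q_k$. Write $\rho=iw_k+r$ with $i\ge0$ and $0\le r<w_k$, and put
$$j=m_{h-1}+r\in[m_{h-1},m_k).$$
By the range of $j$, the element $a_j$ enters at some stage $l$ with $h\le l\le k$, so $a_j=Z_l+j$. Since $Q_k=Z_h$ divides $Z_l$, we get $a_j\equiv j\pmod{Q_k}$. Hence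
$$t-a_j\equiv t-m_{h-1}-r\equiv\rho-r=iw_k\pmod{Q_k},\qquad 0\le iw_k\le\rho<Q_k .$$
So the residue of $t-a_j$ in $[0,Q_k)$ is the multiple $iw_k$ of $w_k$. For the size, (2) gives $0\le a_j<2Z_l\le2Z_k$, and $T_k\ge4Z_k$, so
$$0\le T_k-2Z_k\le t-a_j\le T_{k+1}.$$
Thus $t-a_j\in B_k\cap[T_k-2Z_k,T_{k+1}]\subset B$. The intervals $[T_k,T_{k+1}]$ with $k\ge k_0$ cover $[T_{k_0},\infty)$, so every integer $t\ge T_{k_0}$ lies in $A+B$. In particular (1) holds with $t_0=T_{k_0}$.

## The density of $B_k$ is $(1+o(1))/m_k$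

**Purpose.** We need an upper bound for $B_k$ on any interval, with errors small compared with $Z_k/m_k$.

Let $0\le u\le v$. The interval $[u,v]$ meets at most $\frac{v-u}{Q_k}+2$ of the blocks $[iQ_k,(i+1)Q_k)$. Each block contains $\lceil Q_k/w_k\rceil\le Q_k/w_k+1$ elements of $B_k$. Hence
$$|B_k\cap[u,v]|\le\Bigl(\frac{v-u}{Q_k}+2\Bigr)\Bigl(\frac{Q_k}{w_k}+1\Bigr)=\frac{m_k}{w_k}\Bigl(1+\frac{w_k}{Q_k}\Bigr)\frac{v-u+2Q_k}{m_k}.$$
By the three comparisons above, $\frac{m_k}{w_k}\to1$, $\frac{w_k}{Q_k}\le\frac{m_k}{Q_k}\to0$ and $\frac{2Q_k}{Z_k}\to0$. Let $\eta_k$ be the larger of $\frac{m_k}{w_k}\bigl(1+\frac{w_k}{Q_k}\bigr)-1$ and $\frac{2Q_k}{Z_k}$. Then $\eta_k\ge0$, $\eta_k\to0$, and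
$$|B_k\cap[u,v]|\le(1+\eta_k)\frac{v-u+\eta_kZ_k}{m_k}\qquad(0\le u\le v).\tag{4}$$

## The bound for $\limsup A(x)B(x)/x$ in terms of $\varepsilon,\sigma,\tau$

**Proposition 1.** Put $s=\frac1{\sigma\tau}$, $q=1+\varepsilon$, and
$$D^*=\frac{q(1-s+2s/\tau)}{1-qs}=1+\frac{\varepsilon+2qs/\tau}{1-qs}.$$
Then, for the $A,B$ constructed above,
$$\limsup_{x\to\infty}\frac{A(x)B(x)}{x}\le\max\Bigl\{D^*+\frac2\tau,\quad q\Bigl(1+\frac{D^*-1}{\sigma}+\frac{2}{\sigma\tau}\Bigr)+\frac{2}{\tau-2}\Bigr\}.$$
Moreover, for large $x$, $\min\{A(x),B(x)\}=A(x)$.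

The two forms of $D^*$ agree because $q(1-s+2s/\tau)-(1-qs)=q-1+2qs/\tau$. Note $qs\le\frac{2}{16}=\frac18$ and $D^*\ge1$. The two terms in the maximum belong to the two halves of a round in the model: after $B$ has switched, and after $A$ has grown but before $B$ switches.

**Step 1: the part of $B$ inherited from earlier stages.** This step bounds how much of $B$ has accumulated at height $T_k$, measured in units of $T_k/m_k$. For $k\ge k_0$ let
$$D_k=\frac{m_k}{T_k}\sum_{k_0\le i<k}\bigl|B_i\cap[T_i-2Z_i,T_{i+1}]\bigr| ,\qquad s_k=\frac{T_k}{T_{k+1}}=\frac1{\sigma_k\tau_{k+1}}\to s .$$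
Note that $Z_k/T_{k+1}=s_k/\tau_k$. In $D_{k+1}$, the terms with $i<k$ contribute $\frac{m_{k+1}}{T_{k+1}}\cdot\frac{T_kD_k}{m_k}=\frac{m_{k+1}}{m_k}s_kD_k$. The term $i=k$ is bounded by (4) with $v-u=T_{k+1}-T_k+2Z_k$. Together,
$$D_{k+1}\le\frac{m_{k+1}}{m_k}\Bigl[s_kD_k+(1+\eta_k)\Bigl(1-s_k+(2+\eta_k)\frac{s_k}{\tau_k}\Bigr)\Bigr].\tag{5}$$
The coefficient $\frac{m_{k+1}}{m_k}s_k$ of $D_k$ tends to $qs\le\frac18$, so it is at most $\frac14$ for $k\ge K$, say. The rest is at most some constant $\beta$. With $M=\max(D_K,2\beta)$, the inequality $D_k\le M$ implies $D_{k+1}\le\frac M4+\frac M2\le M$, so $(D_k)$ is bounded. Now let $D=\limsup D_k$, a finite number. Taking $\limsup$ in (5), where all coefficients converge and $D_k\ge0$, we get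
$$D\le q\Bigl(sD+1-s+\frac{2s}{\tau}\Bigr),\qquad\text{that is,}\qquad D\le D^* .$$
As $D^*\ge1$, it follows that
$$\max(D_k,1)\le D^*+o(1).\tag{6}$$

**Step 2: an upper bound for $B(x)$.** This step turns Step 1 into a bound at every $x$ between two switches. Let $T_k\le x<T_{k+1}$ with $k>k_0$, and put $\theta=T_k/x\in(0,1]$, so $Z_k/x=\theta/\tau_k$. If $i\ge k+2$, then, since $\tau_i\ge4$,
$$T_i-2Z_i\ge2Z_i\ge2Z_{k+2}>T_{k+1}>x ,$$
so only indices $i\le k+1$ contribute to $B(x)$. The indices $i<k$ contribute at most $T_kD_k/m_k$. The index $k$ contributes at most $|B_k\cap[T_k-2Z_k,x]|$, to which (4) applies. Multiplying by $m_k/x$,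
$$\frac{m_kB(x)}{x}\le\theta D_k+(1+\eta_k)\Bigl(1-\theta+(2+\eta_k)\frac{\theta}{\tau_k}\Bigr)+\frac{m_k}{x}R(x),\tag{7}$$
where $R(x)=|B_{k+1}\cap[T_{k+1}-2Z_{k+1},x]|$ is the part of the next stage that has already started. If $x<T_{k+1}-2Z_{k+1}$, then $R(x)=0$. Otherwise $x\ge(\tau_{k+1}-2)Z_{k+1}$, and since $x<T_{k+1}$ the interval has length less than $2Z_{k+1}$, so (4) gives
$$\frac{m_{k+1}R(x)}{x}\le(1+\eta_{k+1})(2+\eta_{k+1})\frac{Z_{k+1}}{x}\le\frac{2}{\tau_{k+1}-2}+o(1).\tag{8}$$
The bound (8) holds in both cases.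

**Step 3: after the switch of $B$, $T_k\le x<Z_{k+1}$.** Here we obtain the first term of the maximum. Since $Z_k\le T_k$, (3) gives $A(x)\le m_k$. Also $R(x)=0$, because $T_{k+1}-2Z_{k+1}\ge2Z_{k+1}>x$. A weighted average is at most the maximum, so $\theta D_k+1-\theta\le\max(D_k,1)$. By (7), (6) and $\theta\le1$,
$$\frac{A(x)B(x)}{x}\le\frac{m_kB(x)}{x}\le\max(D_k,1)+\frac{2}{\tau_k}+o(1)\le D^*+\frac2\tau+o(1).$$

**Step 4: after the growth of $A$, $Z_{k+1}\le x<T_{k+1}$.** Here we obtain the second term. By (3), now at stage $k+1$, and since $T_{k+1}<Z_{k+2}$, we have $A(x)\le m_{k+1}$. Further $\theta\le T_k/Z_{k+1}=1/\sigma_k$, and $\theta D_k+1-\theta\le1+\theta(\max(D_k,1)-1)$. Multiply (7) by $m_{k+1}/m_k$, which turns the last term into $m_{k+1}R(x)/x$. With (6) and (8),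
$$\frac{A(x)B(x)}{x}\le\frac{m_{k+1}}{m_k}\Bigl(1+\theta\bigl(\max(D_k,1)-1\bigr)+\frac{2\theta}{\tau_k}+o(1)\Bigr)+\frac{m_{k+1}R(x)}{x}$$
$$\le q\Bigl(1+\frac{D^*-1}{\sigma}+\frac{2}{\sigma\tau}\Bigr)+\frac{2}{\tau-2}+o(1).$$
The intervals of Steps 3 and 4, over all $k>k_0$, cover all large $x$, which proves the bound.

**Step 5: $A$ is the smaller set.** This step identifies the minimum. Let $Z_k\le x<Z_{k+1}$. Since $x\ge Z_k\ge16^k$, (3) gives $A(x)\le m_k\le2^k\le x^{1/4}$. By (1) with $t_0=T_{k_0}$, $B(x)\ge(x-T_{k_0})x^{-1/4}$, and for large $x$ this exceeds $x^{1/4}\ge A(x)$. This completes the proof of Proposition 1.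

## Constant parameters and the answer for every $\delta>0$

Let $\varepsilon_k=\varepsilon>0$, $\sigma_k=\sigma<\infty$, $\tau_k=\tau<\infty$ for all $k$. We saw that (H) holds. Now $Z_k=(\sigma\tau)^k$ and $m_k\asymp(1+\varepsilon)^k$. With
$$c=\frac{\log(1+\varepsilon)}{\log(\sigma\tau)}$$
we have $(1+\varepsilon)^k=Z_k^{\,c}$. If $Z_k\le x<Z_{k+1}$, then $x\asymp Z_k$, and (3) gives $A(x)\asymp(1+\varepsilon)^k\asymp x^c$. By Proposition 1,
$$\min\{A(x),B(x)\}=A(x)\asymp x^c\qquad(x\text{ large}).\tag{9}$$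

**Proof of Theorem A.** We only have to choose numbers. Let $0<\delta\le1$ and take $\varepsilon=\delta/4$, $\sigma=4$, $\tau=\lceil40/\delta\rceil\ge40$. Then
$$q\le\frac54,\qquad s=\frac1{4\tau}\le\frac1{160},\qquad qs\le\frac1{128},\qquad\frac{2qs}{\tau}\le\frac{2}{128}\cdot\frac{\delta}{40}=\frac{\delta}{2560},$$
and so
$$D^*-1\le\frac{128}{127}\Bigl(\frac14+\frac1{2560}\Bigr)\delta\le0.26\,\delta .$$
Next, $\frac2\tau\le0.05\,\delta$. Since $\delta\le1$ we have $\tau-2\ge\frac{40}\delta-2\ge\frac{38}{\delta}$, so $\frac{2}{\tau-2}\le\frac{2\delta}{38}\le0.053\,\delta$. The first term in Proposition 1 is therefore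
$$D^*+\frac2\tau\le1+0.31\,\delta .$$
For the second term, $\frac{D^*-1}{4}\le0.065\,\delta$ and $\frac{2}{\sigma\tau}=\frac{1}{2\tau}\le0.0125\,\delta$, so
$$q\Bigl(1+\frac{D^*-1}{4}+\frac1{2\tau}\Bigr)+\frac2{\tau-2}\le1+0.25\,\delta+1.25\,(0.065+0.0125)\,\delta+0.053\,\delta<1+\delta .$$
By Proposition 1, $\limsup A(x)B(x)/x\le1+\delta$. By (9), $\min\{A(x),B(x)\}\asymp x^c$ with $c=\frac{\log(1+\delta/4)}{\log(4\lceil40/\delta\rceil)}>0$, and taking logarithms gives the limit $c$. This proves Theorem A.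

## The exponent $\delta/\log(1/\delta)$ as $\delta\to0$

**Proof of Theorem B, lower bound.** The aim is to spend almost all of $\delta$ on $\varepsilon$, and only a proportion $O(1/\log(1/\delta))$ of it on the other losses. Let $\ell=\log(1/\delta)$ and take constant parameters
$$\sigma=\lceil\ell\rceil,\qquad\tau=\lceil\ell/\delta\rceil,\qquad\varepsilon=\delta\Bigl(1-\frac{10}{\ell}\Bigr).$$
All inequalities below are for sufficiently small $\delta$; in particular $\ell>10$, so $\varepsilon\in(0,1]$, and $q\le2$.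

We have $s\le\delta/\ell^2$ and $qs\le2\delta/\ell^2\le\frac12$. From the second form of $D^*$,
$$D^*-1-\varepsilon=\frac{\varepsilon qs+2qs/\tau}{1-qs}\le2\Bigl(\delta\cdot\frac{2\delta}{\ell^2}+2\cdot\frac{2\delta}{\ell^2}\cdot\frac{\delta}{\ell}\Bigr)\le\frac{12\,\delta^2}{\ell^2}\le\frac{\delta}{\ell}.$$
Since $\frac2\tau\le\frac{2\delta}{\ell}$, the first term in Proposition 1 satisfies
$$D^*+\frac2\tau\le1+\delta-\frac{10\delta}{\ell}+\frac{\delta}{\ell}+\frac{2\delta}{\ell}<1+\delta .$$
For the second term, $D^*-1\le\varepsilon+\frac\delta\ell\le\delta$ gives $\frac{D^*-1}{\sigma}\le\frac\delta\ell$. Also $\frac{2}{\sigma\tau}\le\frac{2\delta}{\ell^2}$. Finally $\tau-2\ge\frac{\ell}{\delta}-2\ge\frac{2\ell}{3\delta}$ gives $\frac{2}{\tau-2}\le\frac{3\delta}{\ell}$. With $q=1+\varepsilon\le2$,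
$$q\Bigl(1+\frac{D^*-1}{\sigma}+\frac{2}{\sigma\tau}\Bigr)+\frac2{\tau-2}\le1+\varepsilon+2\Bigl(\frac\delta\ell+\frac{2\delta}{\ell^2}\Bigr)+\frac{3\delta}{\ell}\le1+\varepsilon+\frac{6\delta}{\ell}<1+\delta ,$$
where $\frac{4}{\ell^2}\le\frac1\ell$ was used. So $\limsup A(x)B(x)/x\le1+\delta$, and by (9) the exponent of this pair is $\frac{\log(1+\varepsilon)}{\log(\sigma\tau)}$. Here $\log(1+\varepsilon)\ge\varepsilon(1-\varepsilon)\ge\delta(1-\frac{10}\ell)(1-\delta)$, and $\sigma\tau\le(\ell+1)(\frac\ell\delta+1)\le\frac{4\ell^2}{\delta}$, so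
$$c^*(\delta)\ge\frac{\delta(1-\frac{10}\ell)(1-\delta)}{\ell+2\log\ell+\log4}=(1-o(1))\frac{\delta}{\log(1/\delta)} .$$

**Proof of Theorem B, upper bound.** This part only unfolds the quoted theorem. Let $\delta<C_0$ and consider any pair of additive complements with $\limsup A(x)B(x)/x\le1+\delta$. By (1) this $\limsup$ is at least $1$, so it equals $1+\delta'$ with $0\le\delta'\le\delta$. The quoted theorem bounds even the $\limsup$ of the exponent by $f(\delta')\le f(\delta)$, as $f$ is increasing. Hence $c^*(\delta)\le f(\delta)$. To expand $f$, note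
$$(3-2\delta)^2-(2\delta+2)^3=(9-12\delta)-(8+24\delta)+O(\delta^2)=1-36\delta+O(\delta^2),$$
whose square root is $1-18\delta+O(\delta^2)$. Thus
$$f(\delta)=\log_2\frac{4+8\delta+O(\delta^2)}{4-20\delta+O(\delta^2)}=\log_2\bigl(1+7\delta+O(\delta^2)\bigr)=\frac{7\delta}{\log2}+O(\delta^2).$$
The quotient of the upper bound and the lower bound is $\left(\frac7{\log2}+o(1)\right)\log(1/\delta)$. This proves Theorem B.

## Slowly varying parameters and $A(x)B(x)\sim x$

**Proof of Theorem C.** Now $\varepsilon_k\to0$ and $\sigma_k,\tau_k\to\infty$, so slowly that the exponent stays above $\varphi$.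

**Step 1: choice of the parameters.** We build one sequence $r_k\to\infty$ that controls everything. Let $\Phi(y)=\sup_{x\ge y}\varphi(x)\in[0,\infty]$, which is nonincreasing and tends to $0$. Put
$$r_k=\max\Bigl\{4,\ \min\bigl\{4+\lfloor\sqrt k\rfloor,\ \lfloor(12\,\Phi(16^k))^{-1/2}\rfloor\bigr\}\Bigr\},$$
with $0^{-1/2}=\infty$, $\infty^{-1/2}=0$ and $\lfloor\infty\rfloor=\infty$. Both entries of the minimum are nondecreasing in $k$ and tend to infinity (or are eventually infinite, for the second). So $(r_k)$ is a nondecreasing sequence of integers with $r_k\to\infty$ and $4\le r_k\le4+\sqrt k$. For large $k$ the minimum is at least $4$, so $r_k\le(12\,\Phi(16^k))^{-1/2}$, that is,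
$$12\,r_k^2\,\Phi(16^k)\le1\qquad(k\text{ large}).\tag{10}$$
Take $\varepsilon_k=1/r_k$ and $\sigma_k=\tau_k=r_k$.

**Step 2: hypothesis (H).** We check that the cap $4+\sqrt k$ keeps $\varepsilon_k$ large enough. On $[0,1]$ we have $\log(1+y)\ge y/2$, by concavity of the logarithm and $\log2\ge\frac12$. Since $(r_k)$ is nondecreasing and there are at least $k/2$ indices in $(\lfloor k/2\rfloor,k]$,
$$\log\frac{P_k}{P_{\lfloor k/2\rfloor}}=\sum_{\lfloor k/2\rfloor<i\le k}\log\Bigl(1+\frac1{r_i}\Bigr)\ge\frac k2\cdot\frac1{2r_k}\ge\frac{k}{4(4+\sqrt k)}\to\infty .$$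

**Step 3: the product.** Here we read off Proposition 1 in the limiting case. We have $\varepsilon=0$ and $\sigma=\tau=\infty$, so $q=1$, $s=0$, $D^*=1$, and both terms in the maximum equal $1$. Thus $\limsup A(x)B(x)/x\le1$. Together with (1) for $t_0=T_{k_0}$, this is $A(x)B(x)=(1+o(1))x$.

**Step 4: the exponent.** We compare $\log A(x)$ with $\log x$. Let $Z_k\le x<Z_{k+1}$ with $k$ large. By (3) and the inequality of Step 2,
$$\log A(x)\ge\log m_{k-1}\ge\log P_{k-1}\ge\sum_{i=1}^{k-1}\frac1{2r_i}\ge\frac{k-1}{2r_k},$$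
$$\log x\le\log Z_{k+1}=\sum_{i=0}^k\log(\sigma_i\tau_i)=\sum_{i=0}^k2\log r_i\le2(k+1)\log r_k .$$
For $k\ge2$ we have $\frac{k-1}{k+1}\ge\frac13$, and $\log r_k\le r_k$. Using also (10), and then $x\ge Z_k\ge16^k$,
$$\frac{\log A(x)}{\log x}\ge\frac{k-1}{4(k+1)\,r_k\log r_k}\ge\frac{1}{12r_k^2}\ge\Phi(16^k)\ge\varphi(x).$$
So $A(x)\ge x^{\varphi(x)}$ for all large $x$. By Proposition 1, $\min\{A(x),B(x)\}=A(x)$ for large $x$. This proves Theorem C.
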